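\title{Weak selections on products with a countably compact factor}

\begin{abstract}
A weak selection on a space chooses one point from each pair of points. We prove that if $X$ is a countably compact Hausdorff space, $Y$ is a Hausdorff space with a countable non-closed subset, and $X\times Y$ has a separately continuous weak selection, then $X$ is homeomorphic to a closed subset of the Cantor set. In particular, a countably compact space whose square has a separately continuous weak selection is compact and metrizable, which answers a question of Motooka, Shakhmatov and Yamauchi. The proof turns the selection into a sequence of symmetric relations on $X$ with clopen sections and then runs a covering argument that uses symmetry in place of the triangle inequality. An example shows that it is not enough to assume that $Y$ is non-discrete.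
\end{abstract}

\section{Introduction}\label{sec:intro}

All spaces in this paper are Hausdorff. For a space $Z$ let $\mathcal{F}_2(Z)=\{F\subset Z:1\le|F|\le2\}$. A \emph{weak selection} on $Z$ is a function $\sigma:\mathcal{F}_2(Z)\to Z$ with $\sigma(F)\in F$ for every $F$. It is \emph{continuous} if it is continuous for the Vietoris topology on $\mathcal{F}_2(Z)$; equivalently (Section~\ref{sec:prelim}), if $(p,q)\mapsto\sigma(\{p,q\})$ is continuous on $Z\times Z$. It is \emph{separately continuous} if for each $p\in Z$ the map $q\mapsto\sigma(\{p,q\})$ from $Z$ to $Z$ is continuous.

The model is $\{p,q\}\mapsto\min\{p,q\}$ on a linearly ordered space. A weak selection keeps one feature of a linear order, a decision for each pair, and drops transitivity; separate continuity says that the decision for $p\ne q$ does not change when $p$ is fixed and $q$ moves slightly. The existence of a separately continuous weak selection is thus a weak form of orderability.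

For a single countably compact space this property leaves much room. The ordinal space $\omega_1$ is countably compact and not compact, $\omega_1+1$ is compact and not metrizable, $[0,1]$ is connected, and $\min$ is a continuous weak selection on all three. Products behave differently, because orders do not pass to them. On $(\omega+1)\times(\omega+1)$ the lexicographic order gives $(n,1)<(\omega,0)<(\omega,1)$ although $(n,1)\to(\omega,1)$, so its $\min$ is not separately continuous. On $[0,1]^2$ no weak selection is separately continuous (Example~\ref{ex:square}). One way to order a square is to embed it in the real line, and this works for every closed subset $X$ of the Cantor set $2^\omega$, since $X\times X\subset 2^\omega\times2^\omega\cong2^\omega\subset\mathbb{R}$. These examples suggest that among countably compact spaces nothing else is possible. The following question is posed in \cite{MSY}.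

\begin{quote}
\emph{If the square $X\times X$ of a regular countably compact space $X$ has a separately continuous weak selection, must $X$ be compact and metrizable?}
\end{quote}

The answer is yes. Regularity is not needed, and of the second factor only a countable set together with one point of its closure is used.

\begin{theorem}\label{thm:main}
Let $X$ be a countably compact Hausdorff space, and let $Y$ be a Hausdorff space that has a countable non-closed subset. If $X\times Y$ has a separately continuous weak selection, then $X$ is homeomorphic to a closed subset of the Cantor set. In particular, $X$ is compact, metrizable and zero-dimensional.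
\end{theorem}

\begin{theorem}\label{thm:square}
If $X$ is a countably compact Hausdorff space and $X\times X$ has a separately continuous weak selection, then $X$ is compact and metrizable. For an infinite countably compact space $X$ the following are equivalent:
\begin{enumerate}
\item[(a)] $X\times X$ has a separately continuous weak selection;
\item[(b)] $X\times(\omega+1)$ has a separately continuous weak selection;
\item[(c)] $X\times X$ has a continuous weak selection;
\item[(d)] $X$ is homeomorphic to a closed subset of the Cantor set.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:powers}
\begin{enumerate}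
\item[(i)] If $X$ and $Y$ are infinite countably compact spaces and $X\times Y$ has a separately continuous weak selection, then $X$ and $Y$ are homeomorphic to closed subsets of the Cantor set.
\item[(ii)] Let $X$ be countably compact with $|X|\ge2$, and let $\kappa$ be an infinite cardinal. Then $X^\kappa$ has a separately continuous weak selection if and only if $\kappa=\omega$ and $X$ is homeomorphic to a closed subset of the Cantor set.
\end{enumerate}
\end{theorem}

In Theorem~\ref{thm:main} the hypothesis on $Y$ cannot be weakened to ``$Y$ is not discrete''.

\begin{theorem}\label{thm:sharp}
There is a zero-dimensional Hausdorff space $Y$ with a non-isolated point, all of whose countable subsets are closed, such that $(\omega_1+1)\times Y$, and hence $\omega_1\times Y$, has a separately continuous weak selection.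
\end{theorem}

Countable compactness of $X$ cannot be dropped either. If $X$ is an infinite discrete space, then $X\times X$ is discrete, so all its weak selections are continuous. For $X\times(\omega+1)$, order $X$ linearly and the product lexicographically: the points below, or above, a given point form a union of open fibers $\{x\}\times(\omega+1)$ and an open interval in one fiber, so $\min$ is separately continuous by Lemma~\ref{lem:sides}.

The proof of Theorem~\ref{thm:main} has two independent parts. Section~\ref{sec:relations} extracts from the selection a sequence of symmetric relations on $X$ with clopen sections whose intersection is the diagonal, and Section~\ref{sec:cantor} shows that a countably compact space carrying such a sequence embeds in the Cantor set. Section~\ref{sec:test} shows the first part in the case $(\omega_1+1)\times(\omega+1)$. Theorems~\ref{thm:square} and~\ref{thm:powers} are deduced in Section~\ref{sec:products}, and Theorem~\ref{thm:sharp} is proved in Section~\ref{sec:sharp}.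

\section{Weak selections as relations, and standard facts}\label{sec:prelim}

\subsection*{The relation of a weak selection}
Given a weak selection $\sigma$ on $Z$, write $p\prec q$ if $p\ne q$ and $\sigma(\{p,q\})=p$. For $p\ne q$ exactly one of $p\prec q$ and $q\prec p$ holds, and every relation with this property (and with $p\not\prec p$) comes from exactly one weak selection. The relation need not be transitive: on three points it may be cyclic. The two \emph{sides} of $p$ are
\[
L(p)=\{q:q\prec p\},\qquad R(p)=\{q:p\prec q\};
\]
they partition $Z\setminus\{p\}$.

\begin{lemma}\label{lem:sides}
A weak selection $\sigma$ on $Z$ is separately continuous if and only if $L(p)$ and $R(p)$ are open for every $p\in Z$.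
\end{lemma}

\begin{proof}
Fix $p$ and let $g(q)=\sigma(\{p,q\})$. Suppose $g$ is continuous. Then $L(p)=g^{-1}(Z\setminus\{p\})$ is open. If $q\in R(p)$, take disjoint open sets $U\ni p$ and $V\ni q$; a point $z$ of the neighborhood $V\cap g^{-1}(U)$ of $q$ has $z\ne p$ and $g(z)\ne z$, so $z\in R(p)$. Conversely, suppose both sides are open. On $L(p)$ the map $g$ is the identity, on $R(p)$ it is constant, and at $p$ it is continuous because $g(U)\subset U$ for every $U\ni p$.
\end{proof}

We use separate continuity only in this form. It passes to subspaces, since the sides of $p$ in a subspace are the traces of its sides in $Z$.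

\begin{example}\label{ex:square}
If $|Z|\ge3$ and $Z\setminus\{p\}$ is connected for every $p$, as for $Z=[0,1]^2$, then $Z$ has no separately continuous weak selection. Indeed, for each $p$ one of the open sets $L(p)$, $R(p)$ would be empty, so two of any three points would have the same side empty, which is impossible because one of the two lies on that side of the other.
\end{example}

The \emph{Vietoris topology} on $\mathcal{F}_2(Z)$ is generated by the sets $\{F:F\subset U\}$ and $\{F:F\cap U\ne\emptyset\}$ with $U$ open. The surjection $\pi(p,q)=\{p,q\}$ from $Z\times Z$ is continuous, since the preimages of these sets are $U\times U$ and $(U\times Z)\cup(Z\times U)$, and it is open, since $\pi(U\times V)$ consists of the $F\subset U\cup V$ that meet both $U$ and $V$. So $\sigma$ is continuous if and only if $\sigma\circ\pi$ is, and continuous weak selections are separately continuous. On a linearly ordered set with the order topology $\min$ is continuous: $\min\{p,q\}>a$ means $p>a$ and $q>a$, while $\min\{p,q\}<a$ means $p<a$ or $q<a$. Its restriction to any subspace is again a continuous weak selection.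

\subsection*{Countable compactness}
A space is \emph{countably compact} if every countable open cover has a finite subcover, and \emph{Lindel\"of} if every open cover has a countable subcover. A space with both properties is compact, and closed subspaces of countably compact spaces are countably compact.

\begin{lemma}\label{lem:acc}
Let $X$ be countably compact and $A\subset X$ infinite. Then some point of $X$ has all of its neighborhoods meeting $A$ in an infinite set. Consequently an infinite countably compact space has a countable non-closed subset.
\end{lemma}

\begin{proof}
We may assume $A$ countable. For finite $F\subset A$ let $U_F$ be the union of all open $U$ with $U\cap A=F$. If no such point existed, the countably many sets $U_F$ would cover $X$; finitely many would then cover $A$, but each $U_F$ meets $A$ in a finite set. For the second statement take $A$ countably infinite and $s$ as in the first; then $s$ lies in the closure of $A\setminus\{s\}$.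
\end{proof}

\subsection*{The Cantor set}
We identify the Cantor set with $2^\omega=\{0,1\}^\omega$. The map $x\mapsto\sum_i2x_i3^{-i-1}$ is a homeomorphism onto the middle-thirds set in $\mathbb{R}$ and carries the lexicographic order to the order of $\mathbb{R}$. Rearranging coordinates gives $2^\omega\times2^\omega\cong2^\omega\cong(2^\omega)^\omega$. Thus every space that embeds in a finite or countable product of Cantor sets has a continuous weak selection. The Cantor set is compact, metrizable and \emph{zero-dimensional}, that is, it has a base of clopen sets.

\subsection*{Ordinals}
Ordinals carry the order topology; $\omega+1$ is a convergent sequence with its limit $\omega$. For $\gamma<\omega_1$ the sets $[0,\gamma]$ and $(\gamma,\omega_1]$ are clopen in $\omega_1+1$, and the tails $(\gamma,\omega_1]$ form a base at the point $\omega_1$. Every countable subset of $\omega_1$ is bounded in $\omega_1$. Hence countably many tails have a tail in common, the point $\omega_1$ is not a $G_\delta$ in the compact space $\omega_1+1$, and this space is not metrizable. The space $\omega_1$ is countably compact, and its open cover by the sets $[0,\alpha]$ has no finite subcover.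

\section{A test case: $(\omega_1+1)\times(\omega+1)$}\label{sec:test}

Let $X=\omega_1+1$ and write $\infty$ for its last point. Both $X$ and $\omega+1$ are compact ordered spaces; we show that their product has no separately continuous weak selection.

Suppose $\prec$ comes from one. Think of $X\times(\omega+1)$ as copies of $X$ on levels $0,1,2,\dots$ converging to the copy on level $\omega$, and record how level $n$ compares with level $\omega$:
\[
f_n(x,y)=\begin{cases}1&\text{if }(y,n)\prec(x,\omega),\\ 0&\text{if }(x,\omega)\prec(y,n).\end{cases}
\]
The two points compared are always distinct, so $f_n$ is defined on all of $X\times X$, the diagonal included. The function $y\mapsto f_n(\infty,y)$ is locally constant, because it records on which side of the fixed point $(\infty,\omega)$ the moving point $(y,n)$ lies. The function $y\mapsto f_n(y,\infty)$ is locally constant, because it records on which side of the fixed point $(\infty,n)$ the moving point $(y,\omega)$ lies. At $y=\infty$ the two functions take the same value $f_n(\infty,\infty)$. Hence there is $\beta_n<\omega_1$ with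
\[
f_n(\infty,y)=f_n(y,\infty)\qquad\text{for all }y>\beta_n .
\]
Fix $y<\omega_1$ greater than every $\beta_n$, and let $n\to\omega$. If $(y,\omega)\prec(\infty,\omega)$, then for large $n$ the point $(y,n)$ lies in the open set $L(\infty,\omega)\ni(y,\omega)$ and the point $(\infty,n)$ lies in the open set $R(y,\omega)\ni(\infty,\omega)$; that is, $f_n(\infty,y)=1$ and $f_n(y,\infty)=0$. If $(\infty,\omega)\prec(y,\omega)$, then for large $n$ we have $(y,n)\in R(\infty,\omega)$ and $(\infty,n)\in L(y,\omega)$, so the values are $0$ and $1$. Either case contradicts the displayed equality.

Two tendencies are in conflict here. For fixed $n$, the function $f_n$ is symmetric near the diagonal, in the sense that $f_n(x,y)=f_n(y,x)$ for $y$ close to $x$. For fixed $x\ne y$, the values $f_n(x,y)$ and $f_n(y,x)$ eventually copy the antisymmetric relation on the top level. So the sets on which $f_n(x,\cdot)$ and $f_n(\cdot,x)$ agree are countably many neighborhoods of $x$ with intersection $\{x\}$, and $\infty$ has no such neighborhoods.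

\section{Symmetric relations with clopen sections}\label{sec:relations}

For $W\subset X\times X$ and $x\in X$ let $W(x)=\{y:(x,y)\in W\}$. The argument of Section~\ref{sec:test} works at every point of every space $X$, and the neighborhoods it produces fit together symmetrically. Countable compactness plays no role yet.

\begin{proposition}\label{prop:relations}
Let $X$ and $Y$ be spaces such that $Y$ has a countable non-closed subset and $X\times Y$ has a separately continuous weak selection. Then there are sets $W_0\supset W_1\supset\cdots$ in $X\times X$ such that
\begin{enumerate}
\item[(W1)] each $W_n$ is symmetric: $y\in W_n(x)$ if and only if $x\in W_n(y)$;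
\item[(W2)] $W_n(x)$ is a clopen set containing $x$, for all $n$ and $x$;
\item[(W3)] $\bigcap_nW_n(x)=\{x\}$ for all $x$.
\end{enumerate}
\end{proposition}

\begin{proof}
Fix a countable $S\subset Y$ and a point $s\in\overline{S}\setminus S$. Finite sets are closed, so $S$ is infinite; write $S=\{s_n:n\in\omega\}$. Since $s_n\ne s$, the points $(y,s_n)$ and $(x,s)$ are distinct for all $x,y\in X$, and we may define
\[
f_n(x,y)=\begin{cases}1&\text{if }(y,s_n)\prec(x,s),\\ 0&\text{if }(x,s)\prec(y,s_n).\end{cases}
\]
Each $f_n:X\times X\to\{0,1\}$ is continuous in each variable. For fixed $x$, the sets $\{y:f_n(x,y)=1\}$ and $\{y:f_n(x,y)=0\}$ are the preimages of the open sets $L(x,s)$ and $R(x,s)$ under $y\mapsto(y,s_n)$. For fixed $y$, the sets $\{x:f_n(x,y)=1\}$ and $\{x:f_n(x,y)=0\}$ are the preimages of the open sets $R(y,s_n)$ and $L(y,s_n)$ under $x\mapsto(x,s)$.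

Let
\[
E_n=\{(x,y):f_n(x,y)=f_n(y,x)\},\qquad W_n=E_0\cap\dots\cap E_n .
\]
Each $E_n$ is symmetric and contains the diagonal. The section $E_n(x)$ is the set on which the continuous functions $y\mapsto f_n(x,y)$ and $y\mapsto f_n(y,x)$ into the discrete space $\{0,1\}$ agree, so it is clopen. This gives (W1) and (W2).

For (W3) let $x\ne y$; we need $n$ with $(x,y)\notin E_n$. This requirement is symmetric in $x$ and $y$, so we may assume $(y,s)\prec(x,s)$ (Figure~\ref{fig:cross}). The set
\[
V=\{t\in Y:(y,t)\in L(x,s)\text{ and }(x,t)\in R(y,s)\}
\]
is open and contains $s$. Since $s\in\overline{S}$, some $s_n$ lies in $V$. Then $(y,s_n)\prec(x,s)$ gives $f_n(x,y)=1$, and $(y,s)\prec(x,s_n)$ gives $f_n(y,x)=0$.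
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[gray] (-1,2.4)--(7,2.4) node[right,black]{$X\times\{s\}$};
\draw[gray] (-1,0)--(7,0) node[right,black]{$X\times\{s_n\}$};
\fill (0,2.4) circle (2pt) node[above]{$(y,s)$};
\fill (6,2.4) circle (2pt) node[above]{$(x,s)$};
\fill (0,0) circle (2pt) node[below]{$(y,s_n)$};
\fill (6,0) circle (2pt) node[below]{$(x,s_n)$};
\draw[->,thick] (0.15,2.4)--(5.85,2.4);
\draw[->,thick,dashed] (0.15,0.06)--(5.85,2.34) node[pos=0.24,sloped,above]{$f_n(x,y)=1$};
\draw[->,thick,dashed] (0.15,2.34)--(5.85,0.06) node[pos=0.76,sloped,above]{$f_n(y,x)=0$};
\end{tikzpicture}
\caption{An arrow from $p$ to $q$ means $p\prec q$. If $(y,s)\prec(x,s)$ in $X\times Y$ (solid arrow) and $s_n$ is close to $s$, moving either endpoint from level $s$ to level $s_n$ preserves the direction (dashed arrows). One dashed arrow goes up and the other goes down, so the two comparisons between the levels disagree.}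
\label{fig:cross}
\end{figure}

The three properties of $S$ and $s$ have separate roles: $s\notin S$ makes $f_n$ defined on the diagonal, so that $E_n(x)$ is a neighborhood of $x$; $s\in\overline{S}$ gives (W3); and countability of $S$ makes the family of relations a sequence, which is what countable compactness can act on.

\begin{example}\label{ex:cantor}
Let $X=2^\omega$ and $Y=\{s,s_0,s_1,\dots\}\subset2^\omega$, where $s=111\dots$ and $s_n$ consists of $n$ ones followed by zeros; thus $Y\cong\omega+1$. Embed $X\times Y$ in $2^\omega$ by $(x,t)\mapsto(x_0,t_0,x_1,t_1,\dots)$ and let $\prec$ be the lexicographic order. The images of $(y,s_n)$ and $(x,s)$ first differ at a place where $y_i\ne x_i$ with $i\le n$, or, if there is none, at $t_n$, where $(y,s_n)$ has the smaller digit. So $f_n(x,y)=1$ exactly when $(y_0,\dots,y_n)\le(x_0,\dots,x_n)$ lexicographically, and $W_n(x)=E_n(x)$ is the set of $y$ that agree with $x$ in the first $n+1$ coordinates. The construction recovers the standard clopen partitions of the Cantor set.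
\end{example}

\begin{remark}\label{rem:trans}
In general the $W_n$ are not equivalence relations. Let $X=\{1,\dots,k\}$ be discrete, $Y=\omega+1$, $s_n=n$, and let $E$ be any symmetric relation on $X$ containing the diagonal. Order $X\times\{0\}$ and $X\times[1,\omega]$ lexicographically, and for $1\le m\le\omega$ put $(y,0)\prec(x,m)$ if $x<y$ and $(x,y)\notin E$, and $(x,m)\prec(y,0)$ otherwise. The points $(y,0)$ are isolated and the sets $\{x\}\times[1,\omega]$ are clopen, so all sides are open, and $W_0=E$.
\end{remark}

\section{From symmetric relations to the Cantor set}\label{sec:cantor}

\begin{proposition}\label{prop:cantor}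
Let $X$ be countably compact, and let $W_0\supset W_1\supset\cdots$ satisfy {\rm(W1)--(W3)}. Then $X$ is homeomorphic to a closed subset of the Cantor set.
\end{proposition}

Theorem~\ref{thm:main} follows at once from Propositions~\ref{prop:relations} and~\ref{prop:cantor}.

One should think of $W_n(x)$ as the ball of radius $2^{-n}$ about $x$ for a symmetric distance function that, by Remark~\ref{rem:trans}, need not satisfy a triangle inequality. Symmetry cannot be omitted. In $\omega_1$, let $W_n(x)=\{x\}$ for isolated $x$ and $W_n(x)=(\gamma_n,x]$ for limit $x$, where $\gamma_0<\gamma_1<\cdots$ has supremum $x$; these sets decrease in $n$ and satisfy (W2) and (W3), but $\omega_1$ is not compact.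

In the three lemmas below, $X$ and $W_n$ are as in Proposition~\ref{prop:cantor}. First, the balls determine the topology.

\begin{lemma}\label{lem:base}
For each $x\in X$ the sets $W_n(x)$ form a base of neighborhoods at $x$.
\end{lemma}

\begin{proof}
Let $U\ni x$ be open. The sets $X\setminus W_n(x)$ are open by (W2), increase with $n$, and by (W3) cover the closed, hence countably compact, set $X\setminus U$. So one of them contains $X\setminus U$, that is, $W_n(x)\subset U$.
\end{proof}

Next comes compactness. For a countably compact metric space one argues that an infinite $\varepsilon$-separated set has an accumulation point $y$, that two of its points lie within $\varepsilon/2$ of $y$, and that the triangle inequality gives a contradiction. Here, knowing $a,a'\in W_n(y)$ says nothing about the pair $(a,a')$. All that is available is $y\in W_n(a)$, so the points $a$ must be chosen such that this one fact is already restrictive.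

The case $X=\omega_1$ shows how. Suppose $\omega_1$ carries relations with (W1)--(W3). By Lemma~\ref{lem:base}, each $\alpha$ has an $n$ with $W_n(\alpha)\subset[0,\alpha]$, and one $n$ serves infinitely many $\alpha$. Among these choose $\alpha_0<\alpha_1<\cdots$ and let $y<\omega_1$ be their supremum. The neighborhood $W_n(y)$ of $y$ contains some $\alpha_k$; by symmetry $y\in W_n(\alpha_k)\subset[0,\alpha_k]$, which is false. Together with Proposition~\ref{prop:relations} this already shows that $\omega_1\times(\omega+1)$ has no separately continuous weak selection. The argument used the well-ordered cover by the sets $[0,\alpha]$ and the fact that $\alpha$ first appears at stage $\alpha$. Any open cover can be well-ordered, and the stage at which a point first appears takes the place of the ordinal.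

\begin{lemma}\label{lem:compact}
$X$ is compact.
\end{lemma}

\begin{proof}
It suffices to show that $X$ is Lindel\"of. Let $\{U_\alpha:\alpha<\lambda\}$ be an open cover indexed by an ordinal, and let the \emph{rank} $\rho(x)$ of $x\in X$ be the least $\alpha$ with $x\in U_\alpha$. For $n\in\omega$ put
\[
A_n=\{a\in X:W_n(a)\subset U_{\rho(a)}\},\qquad I_n=\{\rho(a):a\in A_n\}.
\]
By Lemma~\ref{lem:base} every $x$ lies in some $A_n$, and then $x\in U_{\rho(x)}$ with $\rho(x)\in I_n$. So $\{U_\alpha:\alpha\in\bigcup_nI_n\}$ covers $X$, and it remains to show that each $I_n$ is finite.

Suppose $I_n$ is infinite. For each $\alpha\in I_n$ choose $a_\alpha\in A_n$ of rank $\alpha$; these points are distinct because their ranks are. By Lemma~\ref{lem:acc} there is a point $y$ each of whose neighborhoods contains infinitely many $a_\alpha$. Let $G=U_{\rho(y)}\cap W_n(y)$, an open neighborhood of $y$, and suppose $a_\alpha\in G$. From $a_\alpha\in U_{\rho(y)}$ we get $\alpha\le\rho(y)$. From $a_\alpha\in W_n(y)$ and (W1) we get $y\in W_n(a_\alpha)\subset U_\alpha$, so $\rho(y)\le\alpha$. Thus $\alpha=\rho(y)$, and $G$ contains at most one of the points $a_\alpha$, a contradiction.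
\end{proof}

To embed a compact space in $2^\omega$ one needs countably many clopen sets that separate points. Compactness provides finite covers by balls of each radius. These covers need not be partitions as they are in Example~\ref{ex:cantor}, and without a triangle inequality it is not immediate that their members are small; symmetry supplies what is needed by reading ``$y$ lies in the ball about $x$'' as ``$x$ lies in the ball about $y$''.

\begin{lemma}\label{lem:separate}
There is a countable family of clopen subsets of $X$ such that for any $y\ne z$ some member contains $y$ and not $z$.
\end{lemma}

\begin{proof}
For each $n$ choose, by Lemma~\ref{lem:compact}, a finite cover $\mathcal{V}_n\subset\{W_n(x):x\in X\}$ of $X$, and let $\mathcal{V}=\bigcup_n\mathcal{V}_n$. Let $y\ne z$. These points have disjoint neighborhoods, so Lemma~\ref{lem:base} and the monotonicity of the $W_n$ give one $n$ with $W_n(y)\cap W_n(z)=\emptyset$. Take $W_n(x)\in\mathcal{V}_n$ containing $y$. If it contained $z$ as well, (W1) would give $x\in W_n(y)\cap W_n(z)$.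
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:cantor}]
We may assume $X\ne\emptyset$. List the family of Lemma~\ref{lem:separate} as $V_0,V_1,\dots$, with repetitions if it is finite, and map $x\in X$ to the point of $2^\omega$ whose $i$th coordinate is $1$ if $x\in V_i$ and $0$ otherwise. The map is continuous because the $V_i$ are clopen, and it is injective. A continuous injection of a compact space into a Hausdorff space is a homeomorphism onto a closed subset.
\end{proof}

\section{Squares, products and powers}\label{sec:products}

\begin{proof}[Proof of Theorem~\ref{thm:square}]
A finite space is compact and metrizable. Let $X$ be infinite and countably compact. By Lemma~\ref{lem:acc}, $X$ has a countable non-closed subset, so Theorem~\ref{thm:main} with $Y=X$ gives (a)$\Rightarrow$(d), and with it the first statement. Theorem~\ref{thm:main} with $Y=\omega+1$, in which $\omega$ is countable and not closed, gives (b)$\Rightarrow$(d). If (d) holds, then $X\times X$ and $X\times(\omega+1)$ embed in $2^\omega\times2^\omega$, because $\omega+1$ embeds in $2^\omega$ as in Example~\ref{ex:cantor}; so both have continuous weak selections, and (c) and (b) follow. Finally (c)$\Rightarrow$(a), since continuous weak selections are separately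 continuous.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:powers}]
(i) By Lemma~\ref{lem:acc}, both $X$ and $Y$ have countable non-closed subsets. Apply Theorem~\ref{thm:main} to $X\times Y$ and to $Y\times X$.

(ii) Suppose $X^\kappa$ has a separately continuous weak selection. Fix $a\ne b$ in $X$ and let $K=\{a,b\}^\kappa\subset X^\kappa$, a copy of the infinite compact space $2^\kappa$. By Lemma~\ref{lem:acc}, $K$ has a countable subset that is not closed in $K$, hence not closed in $X^\kappa$. Since $\kappa$ is infinite, $X^\kappa\cong X\times X^\kappa$, and Theorem~\ref{thm:main} with $Y=X^\kappa$ shows that $X$ is homeomorphic to a closed subset of $2^\omega$; countable compactness of $X^\kappa$ is not required. The selection restricts to $K\cong K\times K$, so $K$ is metrizable by Theorem~\ref{thm:square}, and its points are $G_\delta$ sets. A basic neighborhood of a point of $2^\kappa$ restricts finitely many coordinates, so countably many of them restrict countably many coordinates, and their intersection is a single point only if $\kappa=\omega$. Conversely, if $X\subset2^\omega$, then $X^\omega\subset(2^\omega)^\omega$ has a continuous weak selection.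
\end{proof}

\section{A non-discrete second factor is not enough}\label{sec:sharp}

Let $X=\omega_1+1$. The contradiction in Section~\ref{sec:test} came from the fact that countably many tails of $X$ have a tail in common. If the limit level $s$ can be approached only by uncountably many levels $t$, the tails may shrink to the last point, and the proof of Proposition~\ref{prop:relations} indicates what a selection should look like. On level $s$ use the order of $X$. The comparison of $(y,t)$ with $(x,s)$ must be locally constant in $x$ and in $y$, and for $x\ne y$ it must agree with the order of $X$ once $t$ is close to $s$. A finite set $t\subset\omega_1$ provides such an approximation: cut $X$ after each point of $t$ into finitely many clopen intervals and compare the intervals that contain $y$ and $x$. The approximation distinguishes $x$ from all larger points as soon as $x\in t$. So we take the finite subsets of $\omega_1$ themselves as levels, with $t$ close to $s$ when $t$ contains a prescribed finite set.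

\subsection*{The space $Y$}
Let $T$ be the set of finite subsets of $\omega_1$, and let $Y=T\cup\{s\}$ with $s\notin T$. Points of $T$ are isolated, and the basic neighborhoods of $s$ are
\[
V(G)=\{s\}\cup\{t\in T:G\subset t\},\qquad G\in T .
\]
Since $V(G)\cap V(G')=V(G\cup G')$, this defines a topology. Every set containing $s$ is closed, because its complement consists of isolated points; in particular the sets $V(G)$ are clopen. If $t\in T$ and $\gamma\in\omega_1\setminus t$, then $\{t\}$ and $V(\{\gamma\})$ are disjoint, so $Y$ is Hausdorff, the sets $\{t\}$ are clopen, and $Y$ is zero-dimensional. The point $s$ is not isolated, since $G\in V(G)$. If $C\subset T$ is countable, then $\bigcup C$ is countable, and $V(\{\gamma\})\cap C=\emptyset$ for $\gamma\in\omega_1\setminus\bigcup C$. So all countable subsets of $Y$ are closed.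

\subsection*{Finite approximations of the order}
For $t\in T$ and $x\in X$ let $b_t(x)=|\{\gamma\in t:\gamma<x\}|$. The function $b_t:X\to\omega$ is nondecreasing, and it is locally constant, being the sum of the characteristic functions of the clopen sets $(\gamma,\omega_1]$, $\gamma\in t$. So
\[
B_t(y)=\{y'\in X:b_t(y')=b_t(y)\}
\]
is an open neighborhood of $y$. Moreover
\begin{equation}\label{eq:strict}
x\in t\ \text{ and }\ x<y\quad\Longrightarrow\quad b_t(x)<b_t(y),
\end{equation}
because every $\gamma$ counted in $b_t(x)$ is counted in $b_t(y)$, and $x$ is counted in $b_t(y)$ only.

\subsection*{The selection}
It remains to compare two levels $t\ne t'$ in $T$. For fixed $t$, the comparison of level $t$ with level $s$ must persist on levels $t'$ near $s$, so $b_t$ should decide the pair $\{t,t'\}$ for all $t'$ in a neighborhood of $s$. As only one of $b_t$, $b_{t'}$ can decide, we need a rule of precedence under which each $t$ precedes all levels near $s$. Since $|T|=\aleph_1$, there is a well-order $\lhd$ of $T$ of type $\omega_1$; each $t$ has countably many predecessors, and countable sets are closed. Extend $\lhd$ to $Y$ by $t\lhd s$ for all $t\in T$, and define $\prec$ on $X\times Y$ by two rules.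
\begin{enumerate}
\item[(R1)] For $u\in Y$ and $x\ne y$: $(y,u)\prec(x,u)$ if and only if $y<x$.
\item[(R2)] For $t\in T$, $u\in Y$ with $t\lhd u$: $(y,t)\prec(x,u)$ if $b_t(y)\le b_t(x)$, and $(x,u)\prec(y,t)$ otherwise.
\end{enumerate}
Each pair of distinct points is decided by exactly one rule, in exactly one way.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The properties of $Y$ were established above. By Lemma~\ref{lem:sides} it suffices to find, for all $p\ne q$ in $X\times Y$, a neighborhood $N$ of $q$ contained in the side of $p$ to which $q$ belongs. Let $x$ and $y$ be the first coordinates of $p$ and $q$.

\emph{Case 1: $q=(y,t)$ with $t\in T$, and $p=(x,u)$.} If $u=t$, take $N=[0,x)\times\{t\}$ when $y<x$ and $N=(x,\omega_1]\times\{t\}$ when $y>x$, and use (R1). If $u\ne t$, let $r\in T$ be the $\lhd$-smaller of $t$ and $u$. By (R2), the side of $p$ on which $(y',t)$ lies is determined by the numbers $b_r(y')$ and $b_r(x)$, so $N=B_r(y)\times\{t\}$ works.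

\emph{Case 2: $q=(y,s)$ and $p=(x,t)$ with $t\in T$.} The set $C$ consisting of $t$ and its $\lhd$-predecessors is countable, so $V=Y\setminus C$ is an open neighborhood of $s$, and $t\lhd u$ for all $u\in V$. By (R2), for $u\in V$ we have $p\prec(y',u)$ if and only if $b_t(x)\le b_t(y')$. On $N=B_t(y)\times V$ this condition reads $b_t(x)\le b_t(y)$, the same as for $q$, and $p\notin N$.

\emph{Case 3: $q=(y,s)$, $p=(x,s)$, $y<x$.} Here $q\prec p$. Take $N=[0,x)\times Y$. For $y'<x$ we have $(y',s)\prec p$ by (R1), and for $t\in T$ we have $b_t(y')\le b_t(x)$, so $(y',t)\prec p$ by (R2).

\emph{Case 4: $q=(y,s)$, $p=(x,s)$, $x<y$.} Here $p\prec q$ and $x<\omega_1$. Take $N=(x,\omega_1]\times V(\{x\})$. For $y'>x$ we have $p\prec(y',s)$ by (R1). If $t\in V(\{x\})\cap T$, then $x\in t$, so $b_t(x)<b_t(y')$ by \eqref{eq:strict}, and $p\prec(y',t)$ by (R2).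

Thus the weak selection is separately continuous on $(\omega_1+1)\times Y$, and so is its restriction to $\omega_1\times Y$.
\end{proof}

Since $\omega_1+1$ is not metrizable and $\omega_1$ is not compact, both conclusions of Theorem~\ref{thm:main} can fail for a non-discrete $Y$. One sees directly where the proof breaks. Define $E_t$ for $t\in T$ as $E_n$ was defined in Section~\ref{sec:relations}, with $t$ in place of $s_n$. Rule (R2) gives $E_t(x)=B_t(x)$, and for nonempty $t$ the set $E_t(\omega_1)$ is the tail $(\max t,\omega_1]$. The relations $E_t$ are symmetric with clopen sections and their intersection is the diagonal, but no countable subfamily separates the point $\omega_1$ from all others.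

\begin{thebibliography}{1}

\bibitem{MSY}
Koichi Motooka, Dmitri Shakhmatov, Takamitsu Yamauchi,
\emph{The existence of continuous weak selections and orderability-type properties in products and filter spaces},
arXiv:1608.07144 (2016).

\end{thebibliography}
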